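\title{Growth of graded coherent algebras and the categorical entropy of the Serre twist}


\begin{abstract}
Let $A$ be a finitely generated, locally finite, infinite-dimensional graded algebra that is right graded coherent, and suppose that the bounded derived category of $\mathsf{qgr}(A)$ has a classical generator. We prove that the categorical entropy $\mathsf h_t(S)$ of the Serre twist is at least the growth entropy $\mathsf h(A)$ for every real $t$. In particular, no such algebra satisfies the strict inequality $\mathsf h_t(S)<\mathsf h(A)$, even for a single value of $t$. The proof follows Hilbert functions, taken up to finitely many degrees, along towers of exact triangles. We also prove the equality $\mathsf h_t(S)=\mathsf h(A)$ when $\mathsf{qgr}(A)$ has finite homological dimension and when $A$ is finite over a finitely generated graded central subalgebra.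
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{The category $\mathsf{qgr}(A)$ and the Serre twist}
Let $k$ be a field and let $A=\bigoplus_{n\ge0}A_n$ be a graded associative $k$-algebra with $1$. Our \emph{standing hypotheses} are that $A$ is finitely generated as an algebra, locally finite (that is, $a_n=\dim_kA_n<\infty$ for all $n$), infinite-dimensional, and right graded coherent: every finitely generated graded right ideal is finitely presented. Modules are graded right modules and morphisms preserve degrees. Coherence ensures that the finitely presented modules form an abelian category $\mathrm{fp}(A)$ that is closed under kernels, cokernels and extensions inside the category of all graded modules; in particular, the inclusion is exact.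

A module $M$ is \emph{torsion} if for every $x\in M$ there is $n$ with $xA_{\ge n}=0$. Let $\mathsf{qgr}(A)$ be the quotient of $\mathrm{fp}(A)$ by the Serre subcategory of torsion modules, let $\pi\colon\mathrm{fp}(A)\to\mathsf{qgr}(A)$ be the quotient functor, and put
\[
\mathcal O=\pi A,\qquad \mathcal D=\mathbf D^b(\mathsf{qgr}(A)).
\]
The object $\mathcal O$ is nonzero, because $A$ is infinite-dimensional (Lemma~\ref{lem:torsion}); so $\mathsf{qgr}(A)\ne0$. The degree shift $s(M)_n=M_{n+1}$ and its inverse are exact and preserve finitely presented modules and torsion modules. We write $M(j)=s^jM$, so that $A(-j)$ is free on a generator of degree $j$. The shift $s$ induces an exact autoequivalence of $\mathsf{qgr}(A)$ and of $\mathcal D$, the \emph{Serre twist} $S$. It is not the translation functor $[1]$: it satisfies $H^i(SX)=SH^i(X)$, whereas $H^i(X[1])=H^{i+1}(X)$. When $A$ is commutative and generated by $A_1$ over $A_0=k$, the category $\mathsf{qgr}(A)$ is the category of coherent sheaves on $\operatorname{Proj}A$, and $S$ is the twist by $\mathcal O(1)$.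

\subsection*{Two entropies}
The \emph{growth entropy} of $A$ is
\[
\mathsf h(A)=\limsup_{n\to\infty}\frac{\log a_n}{n},\qquad \log 0=-\infty .
\]
It is the exponential growth rate of the Hilbert function: it equals $0$ for a polynomial ring and $\log r$ for the free algebra on $r$ generators of degree $1$. Since $A$ is infinite-dimensional and locally finite, $a_n\ge1$ for infinitely many $n$, so $\mathsf h(A)\ge0$.

The \emph{categorical entropy} of Dimitrov, Haiden, Katzarkov and Kontsevich measures how fast the iterates of a functor become expensive to build. Let $\mathcal T$ be a triangulated category and let $E,X$ be objects of $\mathcal T$. An \emph{$E$-tower for $X$ with shifts $n_1,\dots,n_N$} is a sequence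
\[
0=X_0\to X_1\to\cdots\to X_N\cong X\oplus X'
\]
together with exact triangles $X_{j-1}\to X_j\to E[n_j]\to X_{j-1}[1]$ for $1\le j\le N$; the object $X'$ is arbitrary. For $t\in\mathbb R$ the \emph{complexity} $\delta_t(E,X)$ is the infimum of $\sum_{j=1}^Ne^{n_jt}$ over all $E$-towers for $X$. One sets $\delta_t(E,X)=0$ if $X\cong0$ (the empty tower) and $\delta_t(E,X)=\infty$ if $X$ is not in the thick closure of $E$, that is, in the smallest full subcategory containing $E$ and closed under isomorphisms, translations, cones and direct summands. Thus $\delta_0$ counts the copies of $E$ needed to build $X$, and $\delta_t$ weights each copy according to its translation. An object $G$ whose thick closure is $\mathcal T$ is a \emph{classical generator}. For such $G$ and an exact endofunctor $\Phi$ of $\mathcal T$,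
\[
\mathsf h_t(\Phi)=\lim_{n\to\infty}\frac1n\log\delta_t(G,\Phi^nG).
\]
This limit exists in $[-\infty,\infty)$ and does not depend on the choice of $G$.

The following is known about the two entropies.
\begin{enumerate}
\item[(i)] If $A$ is connected ($A_0=k$) and of finite global dimension, then $\mathcal D$ has a classical generator and $\mathsf h_t(S)\le\mathsf h(A)$ for all $t$.
\item[(ii)] If $A$ is the coordinate ring of a smooth projective variety, then $\mathsf h_t(S)=0=\mathsf h(A)$.
\item[(iii)] If $A$ is a quotient of the path algebra of a finite quiver by finitely many monomial relations, then $A$ is coherent, $\mathcal D$ has a classical generator, and $\mathsf h_t(S)=\mathsf h(A)$.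
\item[(iv)] It is conjectured that $\mathsf h_t(S)\le\mathsf h(A)$ whenever $\mathcal D$ has a classical generator.
\end{enumerate}
Piontkovski writes in \cite{Piontkovski}: ``We still have no examples of graded coherent algebras which satisfy the strict inequality $\mathsf h_t(S)<\mathsf h(A)$.'' This leads to the following question.

\medskip
\noindent\textbf{Question.} Is there an algebra $A$ satisfying the standing hypotheses such that $\mathcal D$ has a classical generator and $\mathsf h_t(S)<\mathsf h(A)$ for all $t\in\mathbb R$?
\medskip

One might well expect a positive answer. The number $\mathsf h_t(S)$ depends only on the pair $(\mathcal D,S)$, and the passage from $A$ to this pair forgets every finite-dimensional module; cones and direct summands in $\mathcal D$ could make $S^nG$ much cheaper than the size of $A_n$ suggests. Nor is any lower bound formal: the one-step tower gives $\delta_t(G,G[n])\le e^{nt}$, so $\mathsf h_t([1])\le t$, which is negative for $t<0$. Nevertheless the answer is no.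

\subsection*{Results}

\begin{theorem}\label{thm:lower}
Let $A$ satisfy the standing hypotheses and let $G$ be a classical generator of $\mathcal D$ with $H^i(G)=0$ for $i\notin[a,b]$. Put $w=b-a$. Then for all $n\ge1$ and $t\in\mathbb R$,
\[
\delta_t(G,S^nG)\ \ge\ e^{-w|t|}\,e^{n\,\mathsf h(A)} .
\]
Hence $\mathsf h_t(S)\ge\mathsf h(A)$ for all $t\in\mathbb R$.
\end{theorem}

So the strict inequality fails at every $t$, and no algebra as in the Question exists. Combining the theorem with (i) and (iv) gives the following.

\begin{corollary}\label{cor:main}
Conjecture \textup{(iv)} is equivalent to the statement that $\mathsf h_t(S)=\mathsf h(A)$ for all $t$ whenever $\mathcal D$ has a classical generator. If $A$ is connected and of finite global dimension, then $\mathsf h_t(S)=\mathsf h(A)$ for all $t$.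
\end{corollary}

We prove equality in two further cases. We say that $\mathsf{qgr}(A)$ has \emph{homological dimension at most $d$} if $\operatorname{Hom}_{\mathcal D}(F,F'[i])=0$ for all $i>d$ and all $F,F'\in\mathsf{qgr}(A)$.

\begin{theorem}\label{thm:dimension}
Let $A$ satisfy the standing hypotheses and suppose that $\mathcal D$ has a classical generator. Assume:
\begin{enumerate}
\item[(a)] there is $d$ such that $\operatorname{Hom}_{\mathcal D}(\mathcal O,F[i])=0$ for all $i>d$ and all $F\in\mathsf{qgr}(A)$;
\item[(b)] $\mathcal D$ is the thick closure of the family $\{S^j\mathcal O\}_{j\in\mathbb Z}$.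
\end{enumerate}
Then $\mathsf h_t(S)=\mathsf h(A)$ for all $t$. Both \textup{(a)} and \textup{(b)} hold if $\mathsf{qgr}(A)$ has finite homological dimension.
\end{theorem}

Here $A$ is assumed neither connected nor of finite global dimension.

\begin{theorem}\label{thm:central}
Let $A$ be an infinite-dimensional, non-negatively graded, locally finite algebra that is a finite module over a finitely generated graded central subalgebra $Z$. Then $A$ satisfies the standing hypotheses. If $\mathcal D$ has a classical generator, then $\mathsf h_t(S)=0=\mathsf h(A)$ for all $t$.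
\end{theorem}

This applies, with $Z=A$, to finitely generated commutative algebras, whose $\operatorname{Proj}$ may be singular or non-reduced. Whether equality holds in complete generality is exactly conjecture (iv), which we do not settle.

The lower bound rests on one invariant: the Hilbert function of a module, taken up to finitely many degrees, survives in $\mathsf{qgr}(A)$, is subadditive along towers, and is translated by $S$ (Sections~\ref{sec:germs} and~\ref{sec:lower}). The upper bounds come from resolving the ideal $A_{\ge n}$, which represents $\mathcal O$ (Sections~\ref{sec:truncations}--\ref{sec:central}).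

\section{Towers and complexity}\label{sec:towers}

We collect the standard properties of $\delta_t$, with their short proofs.

\begin{lemma}\label{lem:delta}
Let $E,X,Y,W$ be objects of a triangulated category and let $t\in\mathbb R$.
\begin{enumerate}
\item[(1)] $\delta_t(E,X[i])=e^{it}\delta_t(E,X)$.
\item[(2)] If $X$ is a direct summand of $Y$, then $\delta_t(E,X)\le\delta_t(E,Y)$. If $X$ is a direct summand of $E$, then $\delta_t(E,X[i])\le e^{it}$.
\item[(3)] If $X\to Y\to W\to X[1]$ is an exact triangle, then $\delta_t(E,Y)\le\delta_t(E,X)+\delta_t(E,W)$. In particular, $\delta_t(E,X\oplus W)\le\delta_t(E,X)+\delta_t(E,W)$.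
\item[(4)] $X$ has an $E$-tower if and only if $X$ lies in the thick closure of $E$.
\end{enumerate}
\end{lemma}

\begin{proof}
Translating a tower by $[i]$ adds $i$ to every shift, which gives (1). A tower for $Y$ is a tower for every summand of $Y$, and $0\to E[i]$ is a tower with the single shift $i$; this gives (2).

For (3) we concatenate a tower for $X$, with last term $U=X\oplus X'$, and a tower $0=W_0\to\cdots\to W_N=W\oplus W'$ for $W$, with cones $C_1,\dots,C_N$. Adding the triangles $X'\to X'\to0\to X'[1]$ and $0\to W'\to W'\to0$ to the given one yields a triangle $U\to V\to W_N\xrightarrow{\theta}U[1]$ with $V=Y\oplus X'\oplus W'$. Let $\theta_j\colon W_j\to W_N\xrightarrow{\theta}U[1]$ and complete it to a triangle $U\to V_j\to W_j\xrightarrow{\theta_j}U[1]$, with $V_0=U$ and $V_N=V$. The octahedral axiom for the composition $W_{j-1}\to W_j\xrightarrow{\theta_j}U[1]$ gives a triangle $C_j\to V_{j-1}[1]\to V_j[1]\to C_j[1]$, which rotates to $V_{j-1}\to V_j\to C_j\to V_{j-1}[1]$. So the tower ending in $U$, continued by $V_1,\dots,V_N$, is a tower for $Y$ whose shifts are those of the two given towers.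

For (4), the terms of a tower lie in the thick closure of $E$ by induction. Conversely, the constructions above show that the objects having a tower include $E$ and are closed under translations, summands and extensions; they are closed under cones as well, since the cone $W$ of $X\to Y$ fits into the triangle $Y\to W\to X[1]\to Y[1]$.
\end{proof}

In the derived category $\mathcal D$, an exact triangle $X\to Y\to W\to X[1]$ gives exact sequences $H^i(X)\to H^i(Y)\to H^i(W)$ in $\mathsf{qgr}(A)$; an object has finitely many nonzero cohomology objects, and it is zero if and only if all of them vanish. A complex can be cut in two ways.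

\begin{lemma}\label{lem:cut}
\begin{enumerate}
\item[(1)] Let $C_\bullet=(C_d\to\cdots\to C_0)$ be a complex in $\mathsf{qgr}(A)$, with $C_p$ in cohomological degree $-p$. Then $C_\bullet$ lies in the thick closure of its terms, and $\delta_t(E,C_\bullet)\le\sum_{p=0}^de^{pt}\delta_t(E,C_p)$ for every $E\in\mathcal D$.
\item[(2)] Every $X\in\mathcal D$ lies in the thick closure of its cohomology objects $H^i(X)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(1) The subcomplexes $C_{\le p}=(C_p\to\cdots\to C_0)$ fit into triangles $C_{\le p-1}\to C_{\le p}\to C_p[p]\to C_{\le p-1}[1]$. Apply Lemma~\ref{lem:delta}(1) and (3) and induct on $p$.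
(2) Use the triangles $\tau_{\le i-1}X\to\tau_{\le i}X\to H^i(X)[-i]\to(\tau_{\le i-1}X)[1]$ of canonical truncations.
\end{proof}

\section{Hilbert germs}\label{sec:germs}

To bound a complexity from below we need a numerical invariant of objects of $\mathcal D$ that is subadditive on triangles and that sees the action of $S$. The Hilbert function $m\mapsto\dim M_m$ is additive and is translated by $s$, but it is not an invariant of $\pi M$: a module and a submodule of finite codimension become isomorphic in $\mathsf{qgr}(A)$. We show that only finitely many values are lost.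

\begin{lemma}\label{lem:torsion}
Let $M$ be a finitely generated module. Then $\dim M_m<\infty$ for all $m$, and $M_m=0$ for $m\ll0$. Moreover, $M$ is torsion if and only if $M$ is finite-dimensional, if and only if $M_m=0$ for $m\gg0$.
\end{lemma}

\begin{proof}
The module $M$ is a quotient of a finite sum of modules $A(j)$, which gives the first claim and the equivalence of the last two conditions. If $M$ is torsion, choose $n$ such that $A_{\ge n}$ kills the generators $x_1,\dots,x_q$; then $M=\sum_ix_iA_{<n}$ is finite-dimensional. If $M$ is concentrated in degrees $[m_1,m_2]$, then $MA_{\ge m_2-m_1+1}=0$, so $M$ is torsion.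
\end{proof}

We recall Gabriel's description of the quotient category. The objects of $\mathsf{qgr}(A)$ are those of $\mathrm{fp}(A)$; the functor $\pi$ is exact; $\pi M\cong0$ if and only if $M$ is torsion; and every morphism $\psi\colon\pi M\to\pi Q$ has the form
\begin{equation}\label{eq:roof}
\psi=\pi(q)^{-1}\circ\pi(f)\circ\pi(\iota)^{-1},\qquad M\xleftarrow{\ \iota\ }M'\xrightarrow{\ f\ }Q/Q'\xleftarrow{\ q\ }Q,
\end{equation}
where $M'\subset M$ and $Q'\subset Q$ are subobjects in $\mathrm{fp}(A)$ with $M/M'$ and $Q'$ torsion.

A \emph{germ} is a function $\mathbb Z\to\mathbb R$ up to equality for all $m\gg0$. Germs are added pointwise, and $\varphi\le\varphi'$ means that the inequality holds for all $m\gg0$. For $M\in\mathrm{fp}(A)$, the \emph{Hilbert germ} $\varphi_M$ is the germ of $m\mapsto\dim M_m$. It is additive on short exact sequences, since the inclusion of $\mathrm{fp}(A)$ into graded modules is exact, and it vanishes exactly on torsion modules.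

\begin{lemma}\label{lem:germ}
If $\pi M\cong\pi Q$, then $\varphi_M=\varphi_Q$. The germ $\varphi_F$ so defined for $F\in\mathsf{qgr}(A)$ is additive on short exact sequences of $\mathsf{qgr}(A)$, and $\varphi_F=0$ if and only if $F\cong0$.
\end{lemma}

\begin{proof}
Let $\psi\colon\pi M\to\pi Q$ be written as in \eqref{eq:roof}. Then $\varphi_M=\varphi_{M'}$ and $\varphi_Q=\varphi_{Q/Q'}$, and exactness of $\pi$ gives $\ker\psi\cong\pi(\ker f)$ and $\operatorname{coker}\psi\cong\pi(\operatorname{coker}f)$. Suppose $\psi$ is a monomorphism. Then $\ker f$ is torsion, so $\varphi_{M'}=\varphi_{\operatorname{im}f}$, and therefore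
\[
\varphi_Q=\varphi_{\operatorname{im}f}+\varphi_{\operatorname{coker}f}=\varphi_M+\varphi_{\operatorname{coker}f}.
\]
If $\psi$ is an isomorphism, then $\operatorname{coker}f$ is torsion and $\varphi_Q=\varphi_M$. If $0\to\pi M\xrightarrow{\psi}\pi Q\to F\to0$ is exact, then $F\cong\pi(\operatorname{coker}f)$, and the displayed formula is additivity. The last claim is Lemma~\ref{lem:torsion}.
\end{proof}

On $\mathcal D$ one could take the alternating sum of the germs of the cohomology objects. That sum is additive, but it can vanish on nonzero objects, such as $\mathcal O\oplus\mathcal O[1]$, and it is not monotone under passing to a summand. So we keep the degrees apart and give up additivity for subadditivity. For $X\in\mathcal D$ put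
\[
\varphi^i_X=\varphi_{H^i(X)},\qquad\varphi_X=\sum_{i\in\mathbb Z}\varphi^i_X ,
\]
a finite sum. Then $\varphi_X=0$ if and only if $X\cong0$. Since $H^i(S^nX)=S^nH^i(X)$, if a function $g$ represents $\varphi^i_X$ (or $\varphi_X$), then $m\mapsto g(m+n)$ represents $\varphi^i_{S^nX}$ (or $\varphi_{S^nX}$).

\begin{lemma}\label{lem:tower}
If $X\in\mathcal D$ has a $G$-tower with shifts $n_1,\dots,n_N$, then
\begin{equation}\label{eq:tower}
\varphi^i_X\le\sum_{j=1}^N\varphi_G^{\,i+n_j}\qquad\text{for all }i\in\mathbb Z .
\end{equation}
\end{lemma}

\begin{proof}
In the exact sequence $H^i(X_{j-1})\to H^i(X_j)\to H^i(G[n_j])=H^{i+n_j}(G)$, the middle term is an extension of a subobject of the right term by a quotient of the left term. Germs are additive and non-negative, so $\varphi^i_{X_j}\le\varphi^i_{X_{j-1}}+\varphi_G^{\,i+n_j}$. Induction on $j$ bounds $\varphi^i_{X_N}$ by the right side of \eqref{eq:tower}, and $\varphi^i_X\le\varphi^i_X+\varphi^i_{X'}=\varphi^i_{X_N}$.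
\end{proof}

\section{The lower bound}\label{sec:lower}

The free algebra shows the mechanism with nothing else in the way.

\begin{example}[the free algebra]\label{ex:free}
Let $A=k\langle x_1,\dots,x_r\rangle$ with $r\ge1$ and $\deg x_i=1$. Then $a_m=r^m$ and $\mathsf h(A)=\log r$.

\emph{Coherence.} Every bounded below graded submodule $M$ of a graded free module $P$ is free. Indeed, $A_{\ge1}=\bigoplus_iAx_i$ is a free left module, so $\operatorname{Tor}^A_2(-,k)=0$ and $\operatorname{Tor}_1^A(M,k)\cong\operatorname{Tor}_2^A(P/M,k)=0$. Lift a basis of $M\otimes_Ak$ to a surjection $P'\to M$ from a free module; its kernel $K$ is bounded below and satisfies $K\otimes_Ak=0$, hence $K=0$. Thus $A$ is coherent, and every $M\in\mathrm{fp}(A)$ has a resolution $0\to P_1\to P_0\to M\to0$ by finitely generated free modules.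

\emph{The generator.} As a right module, $A_{\ge1}=\bigoplus_ix_iA\cong A(-1)^r$, and $A/A_{\ge1}$ is torsion. Hence $\mathcal O\cong(S^{-1}\mathcal O)^r$, and by iteration
\[
S^n\mathcal O\cong\mathcal O^{\,r^n},\qquad\mathcal O\cong(S^{-n}\mathcal O)^{r^n}\qquad(n\ge0).
\]
So every $S^j\mathcal O$ lies in the thick closure of $\mathcal O$; then so does every $\pi M$, and $\mathcal O$ is a classical generator by Lemma~\ref{lem:cut}(2).

\emph{The complexity.} Lemma~\ref{lem:delta} gives $\delta_t(\mathcal O,S^n\mathcal O)\le r^n$. Conversely, take any $\mathcal O$-tower for $S^n\mathcal O$, with shifts $n_1,\dots,n_N$, and let $\nu$ be the number of $j$ with $n_j=0$. In \eqref{eq:tower} with $i=0$, the germ $\varphi_{\mathcal O}^{\,n_j}$ vanishes unless $n_j=0$, so $r^{m+n}\le\nu\,r^m$ for $m\gg0$. Hence $\nu\ge r^n$. The unshifted cones have weight $1$ whatever $t$ is, so $\sum_je^{n_jt}\ge\nu\ge r^n$. We conclude that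
\[
\delta_t(\mathcal O,S^n\mathcal O)=r^n=e^{n\,\mathsf h(A)}\qquad(n\ge1,\ t\in\mathbb R).
\]
Here $w=0$, and the estimate of Theorem~\ref{thm:lower} is an equality.
\end{example}

Three features of this example are special. First, the generator sits in one cohomological degree; in general it occupies an interval $[a,b]$, and cones with small nonzero shifts contribute. Second, the generator is $\mathcal O$ itself; in general we must compare the growth of $G$ with that of $A$. Third, and most important, the ratio $a_{m+n}/a_m$ does not depend on $m$. In general a tower gives an inequality $g(m+n)\le\nu\,g(m)$ only for $m\ge m_0$, where $m_0$ depends on the tower and is out of our control; we cannot put $m=0$ and read off $\nu\ge g(n)/g(0)$. The remedy is to keep the tower fixed and to iterate the inequality, which turns it into a bound on the growth rate of $g$ in which $m_0$ no longer appears.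

\begin{lemma}\label{lem:iterate}
Let $g\colon\mathbb Z\to[0,\infty)$, $n\ge1$ and $\lambda>0$ satisfy $g(m+n)\le\lambda\,g(m)$ for all $m\ge m_0$. Then $\limsup_{m\to\infty}\frac{\log g(m)}m\le\frac{\log\lambda}n$.
\end{lemma}

\begin{proof}
Let $\kappa=1+\max_{0\le\rho<n}g(m_0+\rho)$. Write $m\ge m_0$ as $m=m_0+qn+\rho$ with $0\le\rho<n$. Then $g(m)\le\lambda^qg(m_0+\rho)\le\lambda^q\kappa$, so $\frac{\log g(m)}m\le\frac qm\log\lambda+\frac{\log\kappa}m$ for $m>0$, and $q/m\to1/n$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
Since $\mathcal D\ne0$, we have $G\not\cong0$; in particular $a\le b$. Let $g\ge0$ be a function representing $\varphi_G$.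

\emph{The growth of $G$ dominates that of $A$.} By Lemma~\ref{lem:delta}(4), $\mathcal O$ has a $G$-tower, say with shifts $n'_1,\dots,n'_{N'}$; here $N'\ge1$ because $\mathcal O\not\cong0$. Summing \eqref{eq:tower} over all $i$ gives $\varphi_{\mathcal O}\le\sum_j\sum_i\varphi_G^{\,i+n'_j}=N'\varphi_G$. Thus $a_m\le N'g(m)$ for $m\gg0$, and
\begin{equation}\label{eq:dominate}
\mathsf h(A)\le\limsup_{m\to\infty}\frac{\log g(m)}m .
\end{equation}

\emph{A tower for $S^nG$ bounds the growth of $G$.} Fix $n\ge1$ and a $G$-tower for $S^nG$ with shifts $n_1,\dots,n_N$. The cohomology $H^i(S^nG)=S^nH^i(G)$ vanishes for $i\notin[a,b]$; this is where the Serre twist differs from $[1]$. Summing \eqref{eq:tower} over $i\in[a,b]$ gives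
\[
\varphi_{S^nG}\le\sum_{j=1}^N\ \sum_{i=a}^b\varphi_G^{\,i+n_j}.
\]
Each inner sum is at most $\varphi_G$. It is zero unless $[a+n_j,b+n_j]$ meets $[a,b]$, that is, unless $|n_j|\le w$. With $\nu=\#\{j:|n_j|\le w\}$ we obtain $g(m+n)\le\nu\,g(m)$ for $m\gg0$. If $\nu$ were $0$, then $\varphi_G=0$ and $G\cong0$; so $\nu\ge1$. Lemma~\ref{lem:iterate} and \eqref{eq:dominate} give $\mathsf h(A)\le\frac{\log\nu}n$, that is, $\nu\ge e^{n\,\mathsf h(A)}$.

\emph{Conclusion.} A cone with $|n_j|\le w$ has weight at least $e^{-w|t|}$, so
\[
\sum_{j=1}^Ne^{n_jt}\ \ge\sum_{|n_j|\le w}e^{n_jt}\ \ge\ \nu\,e^{-w|t|}\ \ge\ e^{-w|t|}e^{n\,\mathsf h(A)} .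
\]
The infimum over all towers is $\delta_t(G,S^nG)$, which proves the estimate. It follows that $\frac1n\log\delta_t(G,S^nG)\ge\mathsf h(A)-\frac{w|t|}n$, and $n\to\infty$ gives $\mathsf h_t(S)\ge\mathsf h(A)$.
\end{proof}

The proof shows also that $\mathsf h(A)<\infty$ when $\mathcal D$ has a classical generator.

\begin{remark}[the factor $e^{-w|t|}$]\label{rem:factor}
This factor does not affect the limit, and it can be removed by weighting the cohomological degrees instead of counting cones. Fix $t$ and put $\varphi_{X,t}=\sum_ie^{-it}\varphi^i_X$. For a $G$-tower for $S^nG$ with $\lambda=\sum_je^{n_jt}$, inequality \eqref{eq:tower} gives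
\[
\varphi_{S^nG,t}\le\sum_je^{n_jt}\sum_ie^{-(i+n_j)t}\varphi_G^{\,i+n_j}=\lambda\,\varphi_{G,t}.
\]
Here $\lambda>0$, since $S^nG\not\cong0$, and $\varphi_G\le\gamma\,\varphi_{G,t}$ with $\gamma=\max_{a\le i\le b}e^{it}$. Lemma~\ref{lem:iterate} and \eqref{eq:dominate} yield $\mathsf h(A)\le\frac{\log\lambda}n$. Hence $\delta_t(G,S^nG)\ge e^{n\,\mathsf h(A)}$ for every classical generator $G$, and Example~\ref{ex:free} attains this bound.
\end{remark}

\begin{remark}[the hypotheses]\label{rem:hyp}
Coherence makes $\mathrm{fp}(A)$ abelian and Hilbert germs additive, and local finiteness makes them finite. That $G$ generates is used only for \eqref{eq:dominate}, and there it is needed. Let $A=k[z]\times k\langle x,y\rangle$ with $z,x,y$ of degree $1$; it is coherent as a product of two coherent algebras, and $a_m=1+2^m$. Let $G=\pi(uA)$ with $u=(1,0)$. Multiplication by $z$ embeds $uA(-1)$ into $uA$ with one-dimensional cokernel, so $SG\cong G$ and $\delta_t(G,S^nG)\le1<2^n=e^{n\,\mathsf h(A)}$.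
\end{remark}

\section{Resolutions of the ideals $A_{\ge n}$}\label{sec:truncations}

For an upper bound we must build $S^n\mathcal O$ from a fixed finite set of twists. The module $A(n)$ is of no use, being generated in degree $-n$. But $A/A_{\ge n}$ is torsion, so $\pi(A_{\ge n})\cong\mathcal O$, and $A_{\ge n}(n)$ starts in degree $0$.

\begin{example}[the projective line]\label{ex:line}
Let $A=k[x,y]$ with $\deg x=\deg y=1$. The ideal $A_{\ge n}$ is generated by the monomials $x^iy^{n-i}$, $0\le i\le n$. Let $\xi_0,\dots,\xi_n$ be the corresponding basis of $A(-n)^{n+1}$, and map the basis $\eta_0,\dots,\eta_{n-1}$ of $A(-n-1)^n$ by $\eta_i\mapsto\xi_ix-\xi_{i+1}y$. The complex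
\[
0\to A(-n-1)^n\to A(-n)^{n+1}\to A_{\ge n}\to0
\]
is exact. The first map is injective: if $\sum_i\eta_ip_i\mapsto0$, the coefficients of $\xi_0,\xi_1,\dots$ give $p_0x=0$, $p_1x=p_0y$, and so on, whence all $p_i=0$. Exactness in the middle follows from the dimension count $(n+1)(l+1)-nl=n+l+1$ in degree $n+l$. Applying $S^n\pi$ gives $0\to(S^{-1}\mathcal O)^n\to\mathcal O^{n+1}\to S^n\mathcal O\to0$, so
\[
\delta_t(\mathcal O\oplus S^{-1}\mathcal O,\,S^n\mathcal O)\le(n+1)+ne^t .
\]
\end{example}

Two things happen in this example: the generators of the resolution lie in a window of degrees $[n,n+1]$ whose width is independent of $n$, and their number is comparable to $a_{n-1}$. Both facts are general. The reason is that the syzygies of $A_{\ge n}$ are those of the finite-dimensional module $A/A_{\ge n}$, and only its top few degrees can contribute to degrees $\ge n$.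

Since $A_0$ need not be a field, we fix notation. Let $J$ be the radical of the finite-dimensional algebra $A_0$; it is nilpotent. Let $\mathfrak m=J\oplus A_{\ge1}$, a two-sided ideal, and $R=A/\mathfrak m=A_0/J$, a semisimple algebra. Let $L_1,\dots,L_q$ be the simple right $A_0$-modules, viewed as $A$-modules concentrated in degree $0$. Each $L_i$ is isomorphic to $uA_0/uJ=uA/u\mathfrak m$ for a primitive idempotent $u\in A_0$. All $\operatorname{Tor}$ groups are graded, and $\operatorname{Tor}_p^A(M(-l),R)_j=\operatorname{Tor}_p^A(M,R)_{j-l}$.

\begin{lemma}\label{lem:fp}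
Every finite-dimensional graded module is finitely presented, and $A_{\ge n}\in\mathrm{fp}(A)$ for all $n$.
\end{lemma}

\begin{proof}
Choose finitely many homogeneous generators of the algebra $A$, and let $x_1,\dots,x_r$ be those of positive degree. A word of positive degree in the generators has the form $bx_ic$ with $b\in A_0$ and $c\in A$, where $x_i$ is its first letter of positive degree. So the right ideal $A_{\ge1}$ is generated by the finitely many elements $bx_i$ with $b$ in a basis of $A_0$, and $A_0=A/A_{\ge1}$ is finitely presented. Each $L_i$ is a quotient of $A_0$ by a finite-dimensional, hence finitely generated, submodule, so $L_i\in\mathrm{fp}(A)$. A finite-dimensional graded module $M$ has a filtration with factors $L_i(-l)$: refine the filtration by the submodules $M_{\ge l}$ using a composition series of each $A_0$-module $M_l$. Since $\mathrm{fp}(A)$ is closed under extensions, $M\in\mathrm{fp}(A)$. Finally, $A_{\ge n}$ is the kernel of $A\to A/A_{\ge n}$, so it is finitely presented by coherence.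
\end{proof}

\begin{lemma}\label{lem:minimal}
Every $M\in\mathrm{fp}(A)$ has a resolution $P_\bullet\to M$ in which each $P_p$ is a finite direct sum of modules $uA(-j)$, with $u\in A_0$ primitive idempotents, and $P_p\otimes_AR\cong\operatorname{Tor}^A_p(M,R)$. In particular, $\operatorname{Tor}_p^A(M,R)$ is finite-dimensional, and $P_p$ has at most $\dim\operatorname{Tor}_p^A(M,R)_j$ summands with twist $-j$. If $M_m=0$ for $m<n$, then $\operatorname{Tor}_p^A(M,R)_j=0$ for $j<n$.
\end{lemma}

\begin{proof}
Nakayama's lemma holds in the form: a bounded below module $Q$ with $Q=Q\mathfrak m$ is zero. For if $Q_m$ were its lowest nonzero component, then $Q_m=Q_mJ$, and $J$ is nilpotent.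

The module $M/M\mathfrak m=M\otimes_AR$ is a finite-dimensional graded $R$-module, so it is a finite sum of modules $L_i(-j)$. Let $P_0$ be the corresponding sum of modules $uA(-j)$, so that $P_0/P_0\mathfrak m\cong M/M\mathfrak m$. Lift this isomorphism to a map $P_0\to M$ by projectivity. The map is surjective by Nakayama's lemma applied to its cokernel, and its kernel lies in $P_0\mathfrak m$. The kernel is finitely presented by coherence, so the construction can be repeated. All differentials have image in $P_\bullet\mathfrak m$, so they vanish in $P_\bullet\otimes_AR$, and $\operatorname{Tor}_p^A(M,R)\cong P_p\otimes_AR$. Each summand $uA(-j)$ of $P_p$ contributes a nonzero space in degree $j$. If $M$ lives in degrees $\ge n$, then so do $P_0$, the kernel, and by induction every $P_p$.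
\end{proof}

We call $P_\bullet$ a \emph{minimal resolution}. By Lemmas~\ref{lem:fp} and~\ref{lem:minimal}, the spaces $\operatorname{Tor}_p^A(L_i,R)$ are finite-dimensional, so for each $d\ge0$ there are $D\ge1$ and $c$ such that
\begin{equation}\label{eq:Dc}
\operatorname{Tor}^A_p(L_i,R)_j=0\ \text{ for }j>D,\qquad\dim\operatorname{Tor}^A_p(L_i,R)\le c\qquad(1\le p\le d+1,\ 1\le i\le q).
\end{equation}

\begin{lemma}\label{lem:size}
Let $d,D,c$ satisfy \eqref{eq:Dc}, let $n\ge1$, and let $P_\bullet$ be a minimal resolution of $A_{\ge n}$. For $0\le p\le d$, the module $P_p$ is a sum of at most $c\,\alpha_n$ modules $uA(-j)$, all with $n\le j<n+D$, where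
\[
\alpha_n=\sum_{\max(0,\,n-D)\le l<n}a_l .
\]
\end{lemma}

\begin{proof}
The long exact sequence of $0\to A_{\ge n}\to A\to A/A_{\ge n}\to0$ gives
\[
\operatorname{Tor}_p^A(A_{\ge n},R)\cong\operatorname{Tor}_{p+1}^A(A/A_{\ge n},R)\qquad(p\ge0).
\]
For $p\ge1$ this holds because $\operatorname{Tor}_p^A(A,R)=\operatorname{Tor}_{p+1}^A(A,R)=0$. For $p=0$ the right side is the kernel of $A_{\ge n}\otimes_AR\to A\otimes_AR=R$, and this map vanishes since its source lives in degrees $\ge n\ge1$ and its target in degree $0$.

Filter $A/A_{\ge n}$ as in the proof of Lemma~\ref{lem:fp}. The factors are modules $L(-l)$ with $L$ simple and $0\le l<n$, and for given $l$ there are at most $a_l$ of them. The dimension of $\operatorname{Tor}_{p+1}^A(-,R)_j$ is subadditive on short exact sequences, so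
\[
\dim\operatorname{Tor}_p^A(A_{\ge n},R)_j\le\sum_{0\le l<n}\ \sum_{L\text{ factor of }A_l}\dim\operatorname{Tor}^A_{p+1}(L,R)_{j-l}.
\]
The left side vanishes for $j<n$ by Lemma~\ref{lem:minimal}. Let $j\ge n$ and $p\le d$. By \eqref{eq:Dc}, a term on the right is nonzero only if $j-l\le D$; this forces $l\ge n-D$ and $j\le l+D<n+D$. Summing over $j\ge n$, each factor $L(-l)$ with $n-D\le l<n$ contributes at most $c$, and the other factors contribute nothing. Hence $\operatorname{Tor}_p^A(A_{\ge n},R)$ has dimension at most $c\,\alpha_n$ and lives in degrees $[n,n+D)$, and Lemma~\ref{lem:minimal} finishes the proof.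
\end{proof}

The constants $D$ and $c$ depend on $d$, and the resolution may be infinite. The next two sections get around this in two different ways.

\section{Equality under a vanishing hypothesis}\label{sec:dimension}

Hypothesis (a) of Theorem~\ref{thm:dimension} lets us cut the resolution at a fixed step $d$. The price is an unknown syzygy, but it splits off, and the definition of $\delta_t$ allows an arbitrary complementary summand.

\begin{lemma}\label{lem:split}
Let $d\ge1$ and let $0\to K\to C_d\to\cdots\to C_0\to F\to0$ be exact in $\mathsf{qgr}(A)$. If $\operatorname{Hom}_{\mathcal D}(F,K[d+1])=0$, then $F$ is a direct summand in $\mathcal D$ of $C_\bullet=(C_d\to\cdots\to C_0)$.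
\end{lemma}

\begin{proof}
The cohomology of $C_\bullet$ is $K$ in degree $-d$, $F$ in degree $0$, and zero elsewhere. So $\tau_{\le-1}C_\bullet\cong K[d]$, and canonical truncation gives a triangle $K[d]\to C_\bullet\to F\to K[d+1]$. Its last map is zero, and a triangle with vanishing last map splits: $C_\bullet\cong K[d]\oplus F$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:dimension}]
By Theorem~\ref{thm:lower} it suffices to prove $\mathsf h_t(S)\le\mathsf h(A)$. Enlarging $d$ in (a), we assume $d\ge1$, and we choose $D,c$ as in \eqref{eq:Dc}.

\emph{Complexity of $S^n\mathcal O$.} Let $n\ge1$, let $P_\bullet$ be a minimal resolution of $A_{\ge n}$, and let $K$ be the kernel of $P_d\to P_{d-1}$. Applying $\pi$ to $0\to K\to P_d\to\cdots\to P_0\to A_{\ge n}\to0$ gives an exact sequence ending in $\pi(A_{\ge n})\cong\mathcal O$. By (a) and Lemma~\ref{lem:split}, $\mathcal O$ is a summand of $C_\bullet=(\pi P_d\to\cdots\to\pi P_0)$, so $S^n\mathcal O$ is a summand of $S^nC_\bullet$. By Lemma~\ref{lem:size}, $S^n\pi P_p$ is a sum of at most $c\,\alpha_n$ objects $S^n\pi(uA(-j))$, each a summand of $S^{-(j-n)}\mathcal O$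 with $0\le j-n<D$. Let $E$ be any object having $\mathcal O,S^{-1}\mathcal O,\dots,S^{-(D-1)}\mathcal O$ as summands. Lemmas~\ref{lem:delta} and~\ref{lem:cut}(1) give
\begin{equation}\label{eq:upper}
\delta_t(E,S^n\mathcal O)\le\sum_{p=0}^de^{pt}c\,\alpha_n\le(d+1)\,c\,e^{d|t|}\,\alpha_n\qquad(n\ge1).
\end{equation}

\emph{Choice of generator.} The estimate concerns twists of $\mathcal O$, so we need a generator made of them; this is the role of (b). The thick closures of the finite families $\{S^j\mathcal O\}_{|j|\le c_0}$ increase with $c_0$, so their union is thick, and by (b) it is $\mathcal D$. The given classical generator lies in one of them. Hence $E=\bigoplus_{|j|\le c_0}S^j\mathcal O$ is a classical generator for some $c_0\ge D$, and we may use it to compute $\mathsf h_t(S)$. For $n>c_0$, all exponents in $S^nE=\bigoplus_{|j|\le c_0}S^{n+j}\mathcal O$ are at least $1$, so \eqref{eq:upper} gives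
\[
\delta_t(E,S^nE)\le(d+1)\,c\,e^{d|t|}\sum_{|j|\le c_0}\alpha_{n+j}.
\]

\emph{Growth.} Let $\varepsilon>0$ and $\eta=\mathsf h(A)+\varepsilon$. By the definition of $\mathsf h(A)$ there is $\kappa$ with $a_l\le\kappa e^{\eta l}$ for all $l\ge0$. Since $\mathsf h(A)\ge0$, we have $\eta>0$, so $\alpha_n\le D\kappa e^{\eta n}$ and $\sum_{|j|\le c_0}\alpha_{n+j}\le(2c_0+1)D\kappa e^{\eta(n+c_0)}$. Therefore $\mathsf h_t(S)\le\eta$, and $\varepsilon\to0$ gives the claim.

\emph{Finite homological dimension.} Suppose $\mathsf{qgr}(A)$ has homological dimension at most $d$, with $d\ge1$. Then (a) is the case in which the first argument is $\mathcal O$. For (b), let $M\in\mathrm{fp}(A)$ with minimal resolution $P_\bullet$, and let $K$ be the kernel of $P_d\to P_{d-1}$. Since $\operatorname{Hom}_{\mathcal D}(\pi M,\pi K[d+1])=0$, Lemma~\ref{lem:split} shows that $\pi M$ is a summand of $\pi P_d\to\cdots\to\pi P_0$, whose terms are finite sums of summands of objects $S^{-j}\mathcal O$. By Lemma~\ref{lem:cut}(1), $\pi M$ lies in the thick closure of $\{S^j\mathcal O\}$, and by Lemma~\ref{lem:cut}(2) so does every object of $\mathcal D$.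
\end{proof}

\section{Algebras finite over a central subalgebra}\label{sec:central}

The twists of $\mathcal O$ need not generate $\mathcal D$, even for commutative $A$.

\begin{example}[a double point]\label{ex:double}
Let $A=k[x,y]/(y^2)$ with $\deg x=\deg y=1$, and let $T=\pi(A/yA)=\pi(k[x])$. For a finitely generated module $M$, both $My$ and $M/My$ are finitely generated graded $k[x]$-modules, hence sums of modules $k[x](j)$ and finite-dimensional modules. Multiplication by $x$ gives $ST\cong T$. So every $\pi M$ lies in the thick closure of $T$, and $T$ is a classical generator. On the other hand, (b) fails. The exact functor $M\mapsto M[x^{-1}]_0$ to finite-dimensional modules over $\Lambda=A[x^{-1}]_0=k[\zeta]/(\zeta^2)$, $\zeta=y/x$, kills torsion modules, so it induces an exact functor $\mathcal D\to\mathbf D^b(\operatorname{mod}\Lambda)$. It sends each $S^j\mathcal O$ to $x^j\Lambda\cong\Lambda$ and $T$ to $k$. The objects $X$ for which $X\otimes^{\mathbf L}_\Lambda k$ has bounded cohomology form a thick subcategory that contains $\Lambda$. It does not contain $k$: the resolution $\cdots\xrightarrow{\zeta}\Lambda\xrightarrow{\zeta}\Lambda\to k$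 shows that $\operatorname{Tor}^\Lambda_i(k,k)=k$ for all $i\ge0$.
\end{example}

So we need a construction that applies to an arbitrary module $M$, and a replacement for the vanishing (a). A polynomial ring $B$ acting centrally provides both: the resolution of $B_{\ge n}$ over $B$ has bounded length, and tensoring it with $M$ over $B$ builds $S^n\pi M$ from a few twists of $\pi M$ itself.

\begin{proof}[Proof of Theorem~\ref{thm:central}]
\emph{The standing hypotheses and $\mathsf h(A)$.} Choose finitely many homogeneous generators of the algebra $Z$, and let $z_1,\dots,z_r$ be those of positive degrees $d_1,\dots,d_r$. Let $B=k[x_1,\dots,x_r]$ with $\deg x_i=d_i$, and let $B\to Z\subset A$ send $x_i$ to $z_i$. As $Z$ is commutative, it is generated as a $B$-module by $Z_0$, which is finite-dimensional. Hence $Z$, and with it $A$, is a finite $B$-module. It follows that $r\ge1$, since $A$ is infinite-dimensional; that the algebra $A$ is generated by the $z_i$ and finitely many module generators; and that $A$ is right noetherian, since right ideals are $B$-submodules. So $A$ is coherent, and $\mathrm{fp}(A)$ consists of all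 finitely generated modules. A monomial of degree $m$ in $B$ has all exponents at most $m$, so $\dim B_m\le(m+1)^r$. Since $A$ is a quotient of a finite sum of modules $B(-j)$ with $j\ge0$, the numbers $a_m$ grow polynomially, and $\mathsf h(A)\le0$. Thus $\mathsf h(A)=0$, and by Theorem~\ref{thm:lower} it remains to prove $\mathsf h_t(S)\le0$.

\emph{The resolution of $B_{\ge n}$.} The algebra $B$ satisfies the standing hypotheses and is connected, so Section~\ref{sec:truncations} applies to it with $R=k$, one simple module $k$, and $u=1$. The Koszul resolution of $k$ has length $r$ and shows that $\operatorname{Tor}^B_\bullet(k,k)$ is the exterior algebra on generators of degrees $d_1,\dots,d_r$. So \eqref{eq:Dc} holds for $B$ with $d=r$, $D=\sum_id_i\ge1$ and $c=2^r$; moreover $\operatorname{Tor}_p^B(-,k)=0$ for $p>r$. Let $n\ge1$ and let $P_\bullet$ be a minimal resolution of $B_{\ge n}$. By Lemmas~\ref{lem:minimal} and~\ref{lem:size}, $P_p=0$ for $p>r$, and each $P_p$ is a sum of at most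
\[
\beta_n=2^r\sum_{\max(0,\,n-D)\le l<n}\dim B_l\ \le\ 2^rD\,n^r
\]
modules $B(-j)$ with $n\le j<n+D$.

\emph{Tensoring with a module.} Let $M\in\mathrm{fp}(A)$. Since $B$ maps to the center of $A$, it acts on $M$ by $A$-linear maps. Therefore $M\otimes_BP_\bullet$ is a complex in $\mathrm{fp}(A)$, with $M\otimes_BB(-j)=M(-j)$, and the augmentation $M\otimes_BP_\bullet\to M\otimes_BB_{\ge n}\to M$ is $A$-linear. This is the only use of centrality in this step. The homology of the complex is $\operatorname{Tor}_i^B(M,B_{\ge n})$. The long exact sequence of $0\to B_{\ge n}\to B\to B/B_{\ge n}\to0$ gives $\operatorname{Tor}_i^B(M,B_{\ge n})\cong\operatorname{Tor}_{i+1}^B(M,B/B_{\ge n})$ for $i\ge1$, and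
\[
0\to\operatorname{Tor}_1^B(M,B/B_{\ge n})\to M\otimes_BB_{\ge n}\to M\to M\otimes_BB/B_{\ge n}\to0
\]
is exact. The modules $\operatorname{Tor}_i^B(M,B/B_{\ge n})$, $i\ge0$, are finitely generated over $B$, because $M$ is and $B$ is noetherian, and they are killed by $B_{\ge n}$. So they are finitely generated over the finite-dimensional algebra $B/B_{\ge n}$, hence finite-dimensional. Thus the higher homology of $M\otimes_BP_\bullet$, and the kernel and cokernel of the map from its zeroth homology to $M$, are torsion $A$-modules. As $\pi$ is exact, $\pi(M\otimes_BP_\bullet)\cong\pi M$ in $\mathcal D$. Applying $S^n$, we represent $S^n\pi M$ by a complex $C_r\to\cdots\to C_0$ in which each term is a sum of at most $\beta_n$ objects $S^{-i}\pi M$ with $0\le i<D$.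

\emph{Conclusion.} Let $G$ be a classical generator. By Lemma~\ref{lem:cut}(2), $\bigoplus_iH^i(G)$ is again a classical generator, so we may assume $G=\pi M$. Then $G'=\bigoplus_{i=0}^DS^{-i}G$ is a classical generator, since it has $G$ as a summand. For $n>D$, Lemmas~\ref{lem:delta} and~\ref{lem:cut}(1) give
\[
\delta_t(G',S^nG')\le\sum_{l=0}^D\delta_t(G',S^{n-l}G)\le(r+1)\,e^{r|t|}\sum_{l=0}^D\beta_{n-l}\le(r+1)(D+1)\,e^{r|t|}\,2^rD\,n^r .
\]
The right side grows polynomially in $n$, so $\mathsf h_t(S)\le0$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Piontkovski}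
Dmitri Piontkovski, \emph{Growth in noncommutative algebras and entropy in derived categories}, arXiv:2604.13373 (2026).

\end{thebibliography}
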